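# Counting nondegenerate $2\times(k+1)\times k$ hypermatrices with prescribed zeros

## Partial linear maps without invariant subspaces

Let $U\subseteq C$ be finite-dimensional vector spaces over a field, and let $\varphi:U\to C$ be a linear map. It is defined only on $U$, but its values may leave $U$. One can still ask for subspaces of $U$ that $\varphi$ maps into themselves.

**Definition 1.** The map $\varphi:U\to C$ is *simple* if there is no nonzero subspace $X\subseteq U$ with $\varphi(X)\subseteq X$. If $U=0$, then $\varphi$ is simple.

Two remarks are immediate. Simplicity does not depend on the ambient space: enlarging $C$, or shrinking it to any subspace that contains $U$ and $\varphi(U)$, changes nothing. And the restriction of a simple map to a smaller subspace $U_0\subseteq U$ is simple, since an invariant subspace inside $U_0$ is also one inside $U$.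

**Examples 2.**

(a) *The shift.* Let $C$ have basis $e_1,\dots,e_{n+1}$, let $U=\langle e_1,\dots,e_n\rangle$ and $\varphi(e_i)=e_{i+1}$. This is simple. Suppose $X\subseteq U$ is invariant and $0\ne u\in X$, and let $r$ be the largest index with $e_r$ occurring in $u$. Then $\varphi(u)$ has largest index $r+1$, $\varphi^2(u)$ has largest index $r+2$, and so on, all of them in $X$. After $n+1-r$ steps we reach an element of $X$ in which $e_{n+1}$ occurs, so $X\not\subseteq U$, a contradiction.

(b) *Endomorphisms.* If $U\neq 0$ and $\varphi(U)\subseteq U$, then $\varphi$ is not simple: take $X=U$. In particular a simple map on a nonzero $U$ must have $U\ne C$.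

(c) *No eigenvector, yet not simple.* Over $\mathbb F_3$ let $U=C=\langle e_1,e_2\rangle$, $\varphi(e_1)=e_2$, $\varphi(e_2)=-e_1$. The characteristic polynomial $T^2+1$ is irreducible over $\mathbb F_3$, so $\varphi$ has no eigenvector over $\mathbb F_3$; still it is not simple, by (b).

The whole lecture rests on one counting statement about such maps, which we shall prove below as Lemma 6. Over $\mathbb F_q$, take a simple map $\varphi_0:U_0\to C$ and extend it to a space $U$ of one dimension more, with $U_0\subset U\subseteq C$. There are $|C|$ linear extensions, because the value at one vector of $U\setminus U_0$ can be chosen freely in $C$. The statement is that exactly $|U|$ of them fail to be simple, *whatever $\varphi_0$ is*.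

We use it to count certain three-dimensional arrays over a finite field.

## Hypermatrices, degeneracy, and staircases of zeros

Fix an integer $k\ge1$ and a prime power $q$. Write $\mathbb F=\mathbb F_q$ and let $\overline{\mathbb F}$ be an algebraic closure.

**Hypermatrices.** A hypermatrix of format $2\times m\times k$ is an array $M=(a_{i_1,i_2,i_3})$ with $1\le i_1\le2$, $1\le i_2\le m$, $1\le i_3\le k$ and entries in $\mathbb F$. It has two slices, the $m\times k$ matrices $A_1=(a_{1,\cdot,\cdot})$ and $A_2=(a_{2,\cdot,\cdot})$. It defines the trilinear form
$$f(x,y,z)=\sum a_{i_1,i_2,i_3}\,x_{i_1}y_{i_2}z_{i_3}.$$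
It is *degenerate* if there are nonzero $x\in\overline{\mathbb F}^2$, $y\in\overline{\mathbb F}^{m}$, $z\in\overline{\mathbb F}^k$ at which all partial derivatives of $f$ with respect to all the variables vanish, and *nondegenerate* otherwise. The main case is $m=k+1$. This is a boundary format, and there degeneracy is equivalent to the vanishing of the hyperdeterminant in the sense of Gelfand, Kapranov and Zelevinsky. We shall work only with the definition by partial derivatives.

**Plane partitions.** A plane partition of format $2\times(k+1)\times k$ is a pair $P=\langle\lambda,\mu\rangle=\langle\lambda^{(1)},\lambda^{(2)}\rangle$ of sequences $\lambda=(\lambda_1,\dots,\lambda_k)$, $\mu=(\mu_1,\dots,\mu_k)$ with entries in $\{0,1,\dots,k+1\}$ such that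
$$\lambda_1\ge\dots\ge\lambda_k,\qquad \mu_1\ge\dots\ge\mu_k,\qquad \lambda_j\ge\mu_j\ \text{ for all } j.$$
A hypermatrix *respects* $P$ if $a_{i_1,i_2,i_3}=0$ whenever $i_2>(k+1)-\lambda^{(i_1)}_{i_3}$. So column $j$ of $A_1$ ends in at least $\lambda_j$ zeros, and column $j$ of $A_2$ in at least $\mu_j$ zeros. We write $P\subseteq Q$ for entrywise $\le$, and put
$$\Delta=\langle (k,k-1,\dots,1),\,(k-1,k-2,\dots,0)\rangle .$$
Thus $P\subseteq\Delta$ means $\lambda_j\le k+1-j$ and $\mu_j\le k-j$ for all $j$. Finally, $[n]_q=1+q+\dots+q^{n-1}$ for $n\ge1$.

How many nondegenerate hypermatrices respect a given $P$? The following formula is stated as a conjecture in Brandon Koprowski and Joel Brewster Lewis, "Enumeration of Nondegenerate $2 \times (k+1) \times k$ Hypermatrices", arXiv:2602.22129 (2026). It is true, and we shall prove it.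

**Theorem 3.** Let $P=\langle\lambda,\mu\rangle$ be a plane partition of format $2\times(k+1)\times k$ with $P\subseteq\Delta$. The number of nondegenerate $2\times(k+1)\times k$ hypermatrices over $\mathbb F_q$ which respect $P$ is
$$q^{k^2}(q-1)^{2k}\,[k+1-\lambda_1]_q[k-\lambda_2]_q\cdots[2-\lambda_k]_q\cdot[k-\mu_1]_q[(k-1)-\mu_2]_q\cdots[1-\mu_k]_q .$$

## Degeneracy as a failure of injectivity

Put $W=\mathbb F^m$ and read the slices as linear maps $A_1,A_2:\mathbb F^k\to W$. For $x\in\overline{\mathbb F}^2$ let $A(x)=x_1A_1+x_2A_2$, a linear map over $\overline{\mathbb F}$. Then $f(x,y,z)=y^TA(x)z$.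

The purpose of the next lemma is to eliminate $y$.

**Lemma 4.** If $m\ge k+1$, then $M$ is degenerate if and only if $A(x)$ is non-injective on $\overline{\mathbb F}^k$ for some nonzero $x\in\overline{\mathbb F}^2$.

*Proof.* The derivatives of $f$ with respect to the $y$'s, the $z$'s and the $x$'s all vanish at $(x,y,z)$ exactly when
$$A(x)z=0,\qquad y^TA(x)=0,\qquad y^TA_1z=y^TA_2z=0 .$$
If $M$ is degenerate, the first equation with $x,z\ne0$ says that $A(x)$ is not injective.

Conversely, let $A(x)z=0$ with $x,z\neq0$. We must produce $y$. Choose $x'$ linearly independent of $x$. The space $\operatorname{Im}A(x)+\langle A(x')z\rangle$ has dimension at most $(k-1)+1=k<m$, so some nonzero $y\in\overline{\mathbb F}^m$ annihilates it. Then $y^TA(x)=0$. Also $y^TA(x)z=0$ and $y^TA(x')z=0$. Since $x,x'$ form a basis of $\overline{\mathbb F}^2$, each $A_i$ is a linear combination of $A(x)$ and $A(x')$, so $y^TA_1z=y^TA_2z=0$. $\square$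

**The case $k=1$ by hand.** Here $A_1,A_2$ are two vectors in $\mathbb F^2$, and by Lemma 4 nondegeneracy means that they are linearly independent. (Independence over $\mathbb F$ and over $\overline{\mathbb F}$ agree, since rank does not change under field extension.) We have $\Delta=\langle(1),(0)\rangle$, so there are two patterns. For $P=\langle(0),(0)\rangle$ the count is $(q^2-1)(q^2-q)=q(q-1)^2(1+q)$, and the formula gives $q(q-1)^2[2]_q[1]_q$. For $P=\langle(1),(0)\rangle$ the vector $A_1$ is a nonzero multiple of $e_1$ and $A_2$ lies off that line: the count is $(q-1)(q^2-q)=q(q-1)^2$, and the formula gives $q(q-1)^2[1]_q[1]_q$. Both agree.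

**The case $k=2$, $P=\Delta$ by hand.** Now $\Delta=\langle(2,1),(1,0)\rangle$, and the slices are
$$A_1=\begin{pmatrix}a&b\\0&c\\0&0\end{pmatrix},\qquad A_2=\begin{pmatrix}d&e\\f&g\\0&h\end{pmatrix}.$$
We claim that $M$ is nondegenerate if and only if $a,c,f,h$ are all nonzero. At $x=(1,0)$ injectivity means $ac\ne0$; assume this. Any other $x$ can be scaled to $(t,1)$, and
$$A(t,1)=\begin{pmatrix}ta+d&tb+e\\f&tc+g\\0&h\end{pmatrix}.$$
If $fh\neq0$, the last two rows have determinant $fh\ne0$, so $A(t,1)$ is injective for every $t$. If $f=0$, then $t=-d/a$ kills the first column. If $h=0$, the upper $2\times2$ determinant is a polynomial in $t$ of degree $2$ with leading coefficient $ac\ne0$; it has a root in $\overline{\mathbb F}$, and at that root $A(t,1)$ is not injective. This proves the claim. The entries $b,d,e,g$ are free, so the count is $q^4(q-1)^4$, as Theorem 3 predicts. When $h=0$ the root may well lie outside $\mathbb F$. The definition of degeneracy asks about $\overline{\mathbb F}$, and any counting method has to see those points.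

## Goodness of a pair and simplicity of $A_2A_1^{-1}$

We shall build the pair $(A_1,A_2)$ one column at a time, so we need the injectivity condition on subspaces of $\mathbb F^k$. For a subspace $V\subseteq\mathbb F^k$ and linear maps $A_1,A_2$ defined on $V$ with values in $W$, call the pair *good on $V$* if $A(x)$ is injective on $V\otimes\overline{\mathbb F}$ for all nonzero $x\in\overline{\mathbb F}^2$. Restrictions of good pairs to subspaces are good. By Lemma 4, when $m\ge k+1$, nondegenerate hypermatrices are the same as good pairs on $\mathbb F^k$.

The next lemma replaces this condition over $\overline{\mathbb F}$ by a condition over $\mathbb F$.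

**Lemma 5.** The pair $(A_1,A_2)$ is good on $V$ if and only if $A_1|_V$ is injective and the map $\varphi=A_2\circ(A_1|_V)^{-1}:A_1V\to W$ is simple.

*Proof.* **Step 1: goodness means no eigenvectors.** This step turns injectivity into a statement about $\varphi$. Taking $x=(1,0)$ shows that goodness forces $A_1|_V$ to be injective. Assume this, and put $U=A_1V$. Every other nonzero $x$ is, up to scaling, of the form $(\alpha,1)$ with $\alpha\in\overline{\mathbb F}$. For $v\in V\otimes\overline{\mathbb F}$ and $u=A_1v$ we have $(A_2+\alpha A_1)v=\varphi(u)+\alpha u$. So $A(\alpha,1)$ is injective on $V\otimes\overline{\mathbb F}$ if and only if no nonzero $u\in U\otimes\overline{\mathbb F}$ satisfies $\varphi(u)=-\alpha u$. Letting $\alpha$ vary, the pair is good if and only if $\varphi$ has no eigenvector in $U\otimes\overline{\mathbb F}$.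

**Step 2: an invariant subspace gives an eigenvector.** This is one direction of the comparison between eigenvectors and simplicity. If $0\ne X\subseteq U$ and $\varphi(X)\subseteq X$, then $\varphi|_X$ is an endomorphism of a nonzero space, so it has an eigenvector over $\overline{\mathbb F}$.

**Step 3: an eigenvector over $\overline{\mathbb F}$ gives an invariant subspace over $\mathbb F$.** This is the other direction. Put
$$X_0=U,\qquad X_{i+1}=X_i\cap\varphi^{-1}(X_i).$$
This decreasing chain of finite-dimensional spaces stabilizes: $X_N=X_{N+1}=\cdots$ for some $N$. Put $X_\infty=X_N$. From $X_N=X_{N+1}\subseteq\varphi^{-1}(X_N)$ we see $\varphi(X_\infty)\subseteq X_\infty$. If $X\subseteq U$ is any invariant subspace, then $X\subseteq X_i$ for all $i$ by induction: $X\subseteq X_i$ and $\varphi(X)\subseteq X\subseteq X_i$ give $X\subseteq X_{i+1}$. So $X_\infty$ is the largest invariant subspace in $U$.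

The same chain can be formed over $\overline{\mathbb F}$, starting from $U\otimes\overline{\mathbb F}$. Intersections and preimages are kernels of linear maps, for instance $\varphi^{-1}(X_i)=\ker(U\to W\to W/X_i)$, and kernels commute with extension of scalars, since the rank of a matrix does not change. Hence the chain over $\overline{\mathbb F}$ is $X_i\otimes\overline{\mathbb F}$, and the largest invariant subspace of $U\otimes\overline{\mathbb F}$ is $X_\infty\otimes\overline{\mathbb F}$. An eigenvector spans an invariant line, so it lies in $X_\infty\otimes\overline{\mathbb F}$. If there is one, then $X_\infty\ne0$ and $\varphi$ is not simple. $\square$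

Adding a column to a good pair now has a clear meaning. Let $U_0=A_1V_{j-1}$, where $V_{j-1}$ is spanned by the first $j-1$ basis vectors of $\mathbb F^k$. The new column $v_1$ of $A_1$ must lie outside $U_0$; it enlarges $U_0$ to $U=U_0\oplus\mathbb Fv_1$. The new column $v_2$ of $A_2$ is the value $\varphi(v_1)$ of an extension of $\varphi_0:U_0\to W$, and this extension must be simple.

## Counting bad values by eigenvectors, and where this breaks

Let $\varphi_0:U_0\to C$ be simple, $U=U_0\oplus\mathbb Fw\subseteq C$, and let $v=\varphi(w)\in C$ be the value to be chosen. Which $v$ are bad, that is, give a non-simple $\varphi$?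

The natural attempt is to look for eigenvectors. An eigenvector over $\mathbb F$ cannot lie in $U_0$, as $\varphi_0$ is simple, so it may be scaled to $w+y$ with $y\in U_0$. The equation $\varphi(w+y)=c(w+y)$ says
$$v=c(w+y)-\varphi_0(y).\tag{1}$$
The pairs $(c,y)\in\mathbb F\times U_0$ number $q\,|U_0|=|U|$. So if (1) were a bijection from these pairs onto the bad values, we would be done. Take $\dim U_0=1$, say $U_0=\mathbb Fu$ and $\varphi_0(u)=p\notin\mathbb Fu$, and replace $y$ by $yu$ with $y\in\mathbb F$.

*If $p\notin U$*, then $u,w,p$ are independent. The only possible nonzero invariant subspaces are lines over $\mathbb F$, because $U$ itself is not invariant. The bad values are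
$$v=c\,w+cy\,u-y\,p,\qquad (c,y)\in\mathbb F^2,$$
and they are distinct for distinct $(c,y)$. Here (1) is a bijection and there are $q^2=|U|$ bad values. They do not form a subspace: both $w$ (from $c=1,y=0$) and $-p$ (from $c=0,y=1$) are bad, but $w-p$ would need $c=y=1$ and $cy=0$.

*If $p\in U$*, say $p=w$, then every $v\in U$ is bad, since then $\varphi(U)\subseteq U$. No $v\notin U$ is bad: $U$ is then not invariant, and (1) only produces values in $U$. Again there are $|U|$ bad values. But (1) is not a bijection. Write $v=ru+sw$. On $U$ the map is $u\mapsto w$, $w\mapsto ru+sw$, with characteristic polynomial $T^2-sT-r$, and (1) reads $s=c-y$, $r=cy$, that is, $y=c-s$ and $c^2-sc-r=0$. So $v$ is hit once for each distinct root of $T^2-sT-r$ in $\mathbb F$: twice if there are two, and never if the polynomial is irreducible, although such a $v$ is bad.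

This is the exact point of failure. The shape of the bad set depends on $\varphi_0$: a subspace in one case, a curved set in the other. Eigenvectors over $\mathbb F$ overcount some bad values and miss others. Only the size of the bad set is the same. We need an argument that handles invariant subspaces of all dimensions at once.

The way through is to ask where an invariant subspace $X\subseteq U$ can live, without describing it. Since $\varphi(X)\subseteq X\subseteq U$, it lies in $\varphi^{-1}(U)$. If this is all of $U$, then $U$ itself is invariant. If not, $\varphi^{-1}(U)$ is smaller than $U$, and we may replace $\varphi$ by its restriction $\varphi^{-1}(U)\to U$, with $U$ as the new ambient space. The problem is of the same kind, with smaller dimensions.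

## The extension lemma

**Lemma 6.** Let $U_0\subset U\subseteq C$ be finite-dimensional spaces over $\mathbb F_q$ with $\dim U=\dim U_0+1$, and let $\varphi_0:U_0\to C$ be simple. Then exactly $|U|$ of the $|C|$ linear extensions $\varphi:U\to C$ of $\varphi_0$ are not simple.

*Proof.* We use induction on $\dim U_0$. The induction hypothesis is the lemma for all triples whose smallest space has dimension less than $\dim U_0$, with any ambient space. Fix $w\in U\setminus U_0$ and put
$$U_0'=\varphi_0^{-1}(U)\subseteq U_0,\qquad e=\dim U_0-\dim U_0'.$$

**Step 1: locating the invariant subspaces.** This step confines every possible $X$. Let $\varphi$ extend $\varphi_0$, and let $X\ne0$ satisfy $X\subseteq U$ and $\varphi(X)\subseteq X$. Then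

* (a) $X\not\subseteq U_0$, since $\varphi_0$ is simple;
* (b) $X\subseteq\varphi^{-1}(U)$, since $\varphi(X)\subseteq X\subseteq U$.

**Step 2: the case $e=0$.** This step settles the situation $\varphi_0(U_0)\subseteq U$, which includes $U_0=0$ and hence starts the induction. If $\varphi(w)\in U$, then $\varphi(U)\subseteq U$ and $U\neq0$, so $\varphi$ is not simple. If $\varphi(w)\notin U$, then for $u_0\in U_0$ and $a\in\mathbb F$ the vector $\varphi(u_0+aw)=\varphi_0(u_0)+a\varphi(w)$ lies in $U$ only for $a=0$. So $\varphi^{-1}(U)=U_0$, and (a) and (b) contradict each other: no $X$ exists and $\varphi$ is simple. The non-simple extensions are therefore those with $\varphi(w)\in U$, and there are $|U|$ of them.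

From here on $e\ge1$.

**Step 3: sorting the non-simple extensions by $\varphi^{-1}(U)$.** This step splits the count into $q^e$ disjoint classes. For every extension $\varphi$ we have $\varphi^{-1}(U)\cap U_0=U_0'$. If $\varphi$ is not simple, (a) and (b) give $\varphi^{-1}(U)\not\subseteq U_0$. As $U_0$ is a hyperplane in $U$, the space $\varphi^{-1}(U)$ then has dimension $\dim U_0'+1$ and contains a vector of the form $w+y$ with $y\in U_0$. So it equals
$$U'=U_0'\oplus\mathbb F(w+y),\qquad y\in U_0\ \text{determined modulo}\ U_0'.$$
There are $|U_0/U_0'|=q^e$ such subspaces $U'$. Fix one.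

**Step 4: describing the class of $U'$.** This step identifies the extensions in the class with extensions of a smaller map. First, an extension $\varphi$ satisfies $\varphi^{-1}(U)=U'$ if and only if $\varphi(w+y)\in U$. One direction is clear. For the other, if $\varphi(w+y)\in U$ then $\varphi^{-1}(U)\supseteq U'$; and since $\varphi^{-1}(U)$ meets the hyperplane $U_0$ in $U_0'$, its dimension is at most $\dim U_0'+1=\dim U'$, so equality holds.

Now $U=U_0\oplus\mathbb F(w+y)$, so an extension $\varphi$ of $\varphi_0$ is determined by $\varphi(w+y)$, which may be any vector of $C$; the class consists of those $\varphi$ for which it lies in $U$. In the same way a linear map $\psi:U'\to U$ extending $\varphi_0|_{U_0'}:U_0'\to U$ is determined by $\psi(w+y)$, which may be any vector of $U$. Hence $\varphi\mapsto\psi=\varphi|_{U'}$ is a bijection from the class of $U'$ to the set of these $\psi$.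

**Step 5: comparing simplicity.** This step checks that the bijection respects what we count. By (b), every nonzero subspace $X\subseteq U$ with $\varphi(X)\subseteq X$ lies in $\varphi^{-1}(U)=U'$, so it is invariant under $\psi$. Conversely, a subspace of $U'$ invariant under $\psi$ is a subspace of $U$ invariant under $\varphi$. So $\varphi$ is non-simple if and only if $\psi$ is.

**Step 6: induction and summation.** This step finishes the count. The map $\varphi_0|_{U_0'}:U_0'\to U$ is simple as a restriction of a simple map. We have $U_0'\subset U'\subseteq U$, $\dim U'=\dim U_0'+1$ and $\dim U_0'<\dim U_0$. The induction hypothesis, applied to $(U_0',U',U)$ in place of $(U_0,U,C)$, says that exactly $|U'|$ of the maps $\psi$ are non-simple. Since $\dim U'=\dim U_0'+1=\dim U-e$, this number is $q^{-e}|U|$. Summing over the $q^e$ subspaces $U'$ gives $q^e\cdot q^{-e}|U|=|U|$. $\square$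

It is instructive to run the proof on the example $\dim U_0=1$. If $p\in U$, then $e=0$ and the bad set is $U$. If $p\notin U$, then $U_0'=0$ and $e=1$; the $q$ spaces $U'$ are the lines $\mathbb F(w+yu)$, and each contributes the $q$ extensions with $\varphi(w+yu)\in\mathbb F(w+yu)$.

## Adding one column

Let $e_1,\dots,e_k$ be the standard basis of $\mathbb F^k$ and $V_j=\langle e_1,\dots,e_j\rangle$. The next proposition counts the admissible $j$-th columns and shows that their number does not depend on the earlier ones. It holds for $W=\mathbb F^m$ with any $m\ge1$.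

**Proposition 7.** Let $1\le j\le k$, and let $D\subseteq C\subseteq W$ be subspaces of dimensions $d\le c$. Let $(A_1,A_2)$ be a good pair on $V_{j-1}$ with $A_1V_{j-1}\subseteq D$ and $A_2V_{j-1}\subseteq C$. The number of pairs $(v_1,v_2)\in D\times C$ such that setting $A_1e_j=v_1$, $A_2e_j=v_2$ extends it to a good pair on $V_j$ is
$$(q^d-q^{j-1})(q^c-q^j).$$

*Proof.* Put $U_0=A_1V_{j-1}\subseteq D$. By Lemma 5, $A_1$ is injective on $V_{j-1}$, so $\dim U_0=j-1$, and the map $\varphi_0=A_2A_1^{-1}:U_0\to C$ is simple. It has values in $C$ because $A_2V_{j-1}\subseteq C$, and $U_0\subseteq D\subseteq C$. By Lemma 5 again, the extended pair is good on $V_j$ if and only if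

1. $v_1\notin U_0$, and
2. the extension $\varphi$ of $\varphi_0$ to $U=U_0\oplus\mathbb Fv_1$ with $\varphi(v_1)=v_2$ is simple.

There are $q^d-q^{j-1}$ choices of $v_1\in D\setminus U_0$. For each of them $U\subseteq D\subseteq C$ and $\dim U=j$. The choices of $v_2\in C$ correspond to the extensions $\varphi:U\to C$, so by Lemma 6 exactly $|C|-|U|=q^c-q^j$ of them give a simple $\varphi$. If $D=U_0$ there are no choices of $v_1$, and the formula correctly gives $0$. $\square$

The hypothesis $D\subseteq C$ is used here: the vector $v_1$ lies in $D$, and Lemma 6 needs $U=U_0\oplus\mathbb Fv_1$ to lie in the space $C$ in which $v_2$ varies.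

## The product over the columns

*Proof of Theorem 3.* Take $m=k+1$. Let $W_i\subseteq W$ be the span of the first $i$ standard basis vectors, and put
$$d_j=k+1-\lambda_j,\qquad c_j=k+1-\mu_j .$$

**Step 1: translating the zero pattern.** This step puts the condition "respects $P$" in the form needed for Proposition 7. By definition, $M$ respects $P$ if and only if
$$A_1e_j\in W_{d_j},\qquad A_2e_j\in W_{c_j}\qquad(1\le j\le k).\tag{2}$$
Since $\lambda$ and $\mu$ are weakly decreasing, $d_1\le\dots\le d_k$ and $c_1\le\dots\le c_k$. Since $\lambda_j\ge\mu_j$, we have $W_{d_j}\subseteq W_{c_j}$.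

**Step 2: the recursion.** This step reduces the count to one column. Let $N_j$ be the number of good pairs on $V_j$ satisfying (2) for columns $1,\dots,j$, with $N_0=1$. By Lemma 4 the number we want is $N_k$. Every pair counted by $N_j$ restricts to a pair counted by $N_{j-1}$. Given a pair counted by $N_{j-1}$, monotonicity gives
$$A_1V_{j-1}\subseteq W_{d_j},\qquad A_2V_{j-1}\subseteq W_{c_j}.$$
So Proposition 7 applies with $D=W_{d_j}$ and $C=W_{c_j}$, and
$$N_j=N_{j-1}\,(q^{d_j}-q^{j-1})(q^{c_j}-q^{j}).$$

**Step 3: simplifying the product.** This step brings the result into the stated form. Since $P\subseteq\Delta$, we have $d_j\ge j$ and $c_j\ge j+1$, so $d_j-j+1\ge1$ and $c_j-j\ge1$, and $q^n-1=(q-1)[n]_q$ may be used for these exponents. Hence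
$$N_k=\prod_{j=1}^k q^{2j-1}\bigl(q^{d_j-j+1}-1\bigr)\bigl(q^{c_j-j}-1\bigr)
=q^{k^2}(q-1)^{2k}\prod_{j=1}^k[k+2-j-\lambda_j]_q\,[k+1-j-\mu_j]_q ,$$
because $\sum_{j=1}^k(2j-1)=k^2$. This is the formula of Theorem 3. $\square$

So for every nondegenerate choice of columns $1,\dots,j-1$ respecting $P$, the number of admissible $j$-th columns is exactly $q^{2j-1}(q-1)^2[k+2-j-\lambda_j]_q[k+1-j-\mu_j]_q$.

## Increasing chains of subspaces, and the converse for $\Delta$

The argument used coordinate subspaces only through their inclusions. It therefore proves more.

**Theorem 8.** Let $k,m\ge1$ and $W=\mathbb F_q^m$. Let $D_1\subseteq\dots\subseteq D_k$ and $C_1\subseteq\dots\subseteq C_k$ be subspaces of $W$ such that for each $j$ either $D_j\subseteq C_j$ or $C_j\subseteq D_j$. Put $s_j=\min(\dim D_j,\dim C_j)$ and $t_j=\max(\dim D_j,\dim C_j)$. The number of pairs of linear maps $A_1,A_2:\mathbb F_q^k\to W$ with $A_1e_j\in D_j$ and $A_2e_j\in C_j$ for all $j$, and with $x_1A_1+x_2A_2$ injective for all nonzero $x\in\overline{\mathbb F}_q^{\,2}$, equals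
$$\prod_{j=1}^k(q^{s_j}-q^{j-1})(q^{t_j}-q^{j}).$$
It is nonzero if and only if $s_j\ge j$ and $t_j\ge j+1$ for all $j$. Moreover:

* (i) If $m\ge k+1$, this is the number of nondegenerate $2\times m\times k$ hypermatrices (in the sense of vanishing partial derivatives) satisfying the constraints.
* (ii) If $D_j\subseteq C_j$ for all $j$, then for every fixed injective $A_1$ with $A_1e_j\in D_j$ for all $j$, the number of admissible $A_2$ is $\prod_j(q^{\dim C_j}-q^j)$.

*Proof.* **Step 1: the product formula.** This step repeats the recursion. Let $N_j$ be the number of good pairs on $V_j$ satisfying the constraints for columns $1,\dots,j$, with $N_0=1$. A pair counted by $N_{j-1}$ satisfies $A_1V_{j-1}\subseteq D_j$ and $A_2V_{j-1}\subseteq C_j$, since the $D_j$ and the $C_j$ increase. If $D_j\subseteq C_j$, Proposition 7 with $D=D_j$, $C=C_j$ counts its extensions. If $C_j\subseteq D_j$, note that goodness is symmetric in $A_1$ and $A_2$ (swap $x_1$ and $x_2$); so we apply Proposition 7 to the pair $(A_2,A_1)$ with $D=C_j$, $C=D_j$. In both cases the number of extensions is $(q^{s_j}-q^{j-1})(q^{t_j}-q^j)$. Hence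
$$N_j=N_{j-1}(q^{s_j}-q^{j-1})(q^{t_j}-q^j),$$
which also holds when $N_{j-1}=0$, as then $N_j=0$. Multiplying gives the product.

**Step 2: when the product is nonzero.** This step needs care, because a factor may be negative while another is zero. If $s_j\ge j$ and $t_j\ge j+1$ for all $j$, all factors are positive. Conversely, let the product be nonzero and fix $j$. Then $N_{j-1}\ne0$, so there is a good pair on $V_{j-1}$ satisfying the constraints. Both $A_1$ and $A_2$ are injective on $V_{j-1}$ (take $x=(1,0)$ and $x=(0,1)$), so $A_1V_{j-1}\subseteq D_j$ and $A_2V_{j-1}\subseteq C_j$ both have dimension $j-1$, and $s_j\ge j-1$. Since $q^{s_j}\ne q^{j-1}$, we get $s_j\ge j$. Then $t_j\ge s_j\ge j$, and $q^{t_j}\ne q^j$ gives $t_j\ge j+1$.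

**Step 3: the two additions.** Part (i) is Lemma 4. For (ii), which fixes $A_1$ in advance, build $A_2$ column by column. Suppose $A_2$ is given on $V_{j-1}$ so that the pair is good there and satisfies the constraints. The column $v_1=A_1e_j$ lies in $D_j\setminus A_1V_{j-1}$, because $A_1$ is injective. The proof of Proposition 7 shows that for this fixed $v_1$ there are exactly $q^{\dim C_j}-q^j$ admissible $v_2$. Multiply over $j$. $\square$

**Corollary 9.** For any plane partition $P=\langle\lambda,\mu\rangle$ of format $2\times(k+1)\times k$, not necessarily with $P\subseteq\Delta$, the number of nondegenerate hypermatrices over $\mathbb F_q$ respecting $P$ is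
$$\prod_{j=1}^k\bigl(q^{k+1-\lambda_j}-q^{j-1}\bigr)\bigl(q^{k+1-\mu_j}-q^{j}\bigr).$$
Such hypermatrices exist if and only if $P\subseteq\Delta$.

*Proof.* By (2) the constraints are those of Theorem 8 with $m=k+1$, $D_j=W_{k+1-\lambda_j}$ and $C_j=W_{k+1-\mu_j}$. These spaces increase with $j$, and $D_j\subseteq C_j$, so $s_j=k+1-\lambda_j$ and $t_j=k+1-\mu_j$. Part (i) gives the count. The conditions $s_j\ge j$ and $t_j\ge j+1$ say $\lambda_j\le k+1-j$ and $\mu_j\le k-j$, that is, $P\subseteq\Delta$. $\square$

**The inequality $\lambda_j\ge\mu_j$ is not essential.** Suppose $\lambda$ and $\mu$ are weakly decreasing with entries in $\{0,\dots,k+1\}$, without the condition $\lambda_j\ge\mu_j$. The spaces $W_i$ form a chain, so $D_j=W_{k+1-\lambda_j}$ and $C_j=W_{k+1-\mu_j}$ are still comparable, and Theorem 8 gives a product: replace $(\lambda_j,\mu_j)$ in Corollary 9's formula by $(\max(\lambda_j,\mu_j),\min(\lambda_j,\mu_j))$.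

**Comparability of $D_j$ and $C_j$ cannot be dropped from Theorem 8.** Take $k=1$, $m=2$, $D_1=\langle e_1\rangle$, $C_1=\langle e_2\rangle$, where $e_1,e_2$ is the standard basis of $W$. The two maps are given by vectors $ae_1$ and $be_2$, and $x_1ae_1+x_2be_2\neq0$ for all $x\ne0$ if and only if $a,b\ne0$. The true count is $(q-1)^2$, while the formula gives $(q-1)(q-q)=0$.

**Monotonicity cannot be dropped from Theorem 8.** Take $k=2$, $m=3$, $(D_1,C_1)=(W_3,W_3)$ and $(D_2,C_2)=(W_1,W_2)$. Interchanging the two columns does not affect goodness, which concerns the maps on all of $\mathbb F^2$, and it sorts the constraints into increasing order. Theorem 8 applies to the sorted problem with $(s_1,t_1)=(1,2)$ and $(s_2,t_2)=(3,3)$, so the true count is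
$$(q-1)(q^2-q)(q^3-q)(q^3-q^2)\ne0 .$$
The formula applied to the unsorted constraints contains, for $j=2$, the factor $q^{1}-q^{1}=0$.
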